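\title{Every graph has a local total neighborhood antimagic labeling}

\begin{abstract}
Label the vertices and edges of a graph with $p$ vertices and $q$ edges bijectively by $1,\dots,p+q$, and give each vertex $u$ the weight obtained by adding the labels of the edges at $u$ and of the neighbors of $u$. The labeling is local total neighborhood antimagic if adjacent vertices have different weights. We prove the conjecture that every graph has such a labeling: at least a fraction $2/(q+2)$ of all labelings have the property. The tool is a bound on the probability that a linear form in a random bijection takes a given value, proved by cutting the set of bijections into chains along which the form increases strictly. The argument uses no arithmetic of the labels, and it extends to arbitrary real labels, weighted sums, prescribed forbidden differences and nonadjacent pairs of vertices.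
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and simple. Let $G=(V,E)$ be a graph with $p$ vertices and $q$ edges, and let $N(u)$ denote the set of neighbors of a vertex $u$. For a function $f\colon V\cup E\to\mathbb R$, the \emph{weight} of $u$ is
\[
w_f(u)=\sum_{x\in N(u)}\bigl[f(ux)+f(x)\bigr].
\]
It collects everything that $u$ sees one step away, namely its edges and their other ends, but not the label of $u$ itself. An isolated vertex has weight $0$. A \emph{total labeling} of $G$ is a bijection $f\colon V\cup E\to\{1,\dots,p+q\}$, and it is \emph{local total neighborhood antimagic} if $w_f(u)\ne w_f(v)$ for every edge $uv$. In other words, the weights must form a proper coloring of $G$, that is, a coloring in which adjacent vertices receive different values. We call an edge $uv$ \emph{bad} for $f$ if $w_f(u)=w_f(v)$. The problem, taken from Lau, Shiu and Gao \cite{LSG}, is the following conjecture.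

\begin{quote}
\emph{Every graph admits a local total neighborhood antimagic labeling.}
\end{quote}

The whole difficulty lies in the label set. For an edge $uv$, cancel the common terms in $w_f(u)-w_f(v)$. What remains is a sum of some labels minus a sum of other labels, and $f(v)$ always survives, because $v$ is a neighbor of $u$ and not of itself. If the labels were $1,2,4,8,\dots$, the largest surviving label would exceed the sum of all smaller ones, and no edge would ever be bad. The consecutive integers $1,\dots,p+q$, on the other hand, have many equal sums.

The smallest connected graphs do not yet show this. For $K_2$ with edge $uv$ the difference is $f(v)-f(u)\ne0$. For the path with edges $ab$ and $bc$ we have $w_f(a)-w_f(b)=f(b)-f(a)-f(c)-f(bc)$, which is negative because three distinct labels add up to at least $6$ and $f(b)\le5$; the edge $bc$ is symmetric. The first connected graph with bad edges is the triangle.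

\begin{example}\label{ex:triangle}
Let $G=K_3$ have vertices $a,b,c$. The labels $1,\dots,6$ add up to $21$, and $w_f(a)$ omits only $f(a)$ and $f(bc)$, so $w_f(a)=21-f(a)-f(bc)$, with the corresponding formulas at $b$ and $c$. Pairing each vertex with the opposite edge splits $\{1,\dots,6\}$ into three pairs, and $f$ has no bad edge exactly when the three pair sums are distinct. There are $15$ splittings, each coming from $3!\cdot2^3=48$ labelings. Writing $ij$ for the pair $\{i,j\}$, the sums shared by two or more pairs are
\[
5=14=23,\qquad 6=15=24,\qquad 7=16=25=34,\qquad 8=26=35,\qquad 9=36=45 .
\]
Each of these five coincidences determines one splitting with a repeated sum, and the five splittings are different. So $10$ of the $15$ splittings, and two thirds of all labelings, have no bad edge. The fixed edge $ab$ is bad when the pairs on $\{a,bc\}$ and $\{b,ac\}$ have equal sums. The list gives $1+1+3+1+1=7$ unordered choices of two such pairs, among the $\binom62\binom42/2=45$ unordered choices of two disjoint pairs, so $ab$ is bad for a fraction $7/45$ of the labelings.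
\end{example}

The example suggests the answer and a method. For a random labeling, $w_f(u)-w_f(v)$ is a signed sum of labels drawn from a range of length $p+q$, so one would guess that it vanishes with probability at most about $1/(p+q)$. The expected number of bad edges would then be at most about $q/(p+q)<1$, and some labeling would have none. The margin is thin: in a dense graph $q/(p+q)$ is close to $1$, so an estimate that loses a constant factor is useless. We prove that each edge is bad with probability at most $1/(q+2)$, which is enough.

\begin{theorem}\label{thm:main}
Every graph $G$ with $p$ vertices and $q$ edges admits a local total neighborhood antimagic labeling. In fact at least $\frac{2}{q+2}\,(p+q)!$ of the $(p+q)!$ total labelings of $G$ are local total neighborhood antimagic.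
\end{theorem}

Section~\ref{sec:chains} proves the probabilistic estimate, Lemma~\ref{lem:chain}, which is about linear forms and does not mention graphs. Section~\ref{sec:adjacent} deduces Theorem~\ref{thm:main}. The lemma uses only the order of the labels, and the last two sections exploit this. Section~\ref{sec:weights} treats arbitrary real labels, different multipliers for vertex and edge labels and prescribed forbidden differences (Theorem~\ref{thm:weights}), and determines which multipliers always work (Corollary~\ref{cor:class}). Section~\ref{sec:nonadjacent} separates nonadjacent pairs as well (Theorem~\ref{thm:nonadj}).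

\section{Linear forms in a random bijection}\label{sec:chains}

We use two elementary facts about the uniform distribution on a finite set. The \emph{union bound} says that the probability that at least one of several events occurs is at most the sum of their probabilities. The second fact is a counting principle: if the set is partitioned into blocks of equal size $k$ and an event contains at most one element of each block, then the event has probability at most $1/k$.

To apply the union bound to $q$ edges we need blocks of size greater than $q$. Blocks of size $2$ are easy to find: exchanging the labels of $u$ and $v$ changes $w_f(u)-w_f(v)$ by $2(f(u)-f(v))\ne0$, so an edge is bad with probability at most $1/2$. To do better we string many exchanges together so that each one moves the difference in the same direction.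

\subsection*{A chain in the triangle}
Return to Example~\ref{ex:triangle} and consider
\[
L(f)=w_f(a)-w_f(b)=f(b)+f(ac)-f(a)-f(bc).
\]
The coefficients are $1$ on $b$ and $ac$, $-1$ on $a$ and $bc$, and $0$ on $c$ and $ab$. Suppose that $b$ exchanges its label for a larger one held by an element $y$. Then $b$ gains what $y$ loses, so $L$ increases strictly if the coefficient of $y$ is less than $1$. The only element that spoils this is $ac$: exchanging the labels of $b$ and $ac$ leaves $L$ unchanged. We therefore freeze the label of $ac$, say at $3$, fix the relative order of the other four elements, say $f(a)<f(bc)<f(c)<f(ab)$, and let $b$ climb through the five free labels: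
\[
\begin{array}{c|c|cccc|c|r}
 & b & a & bc & c & ab & ac & L\\ \hline
f_0 & 1 & 2 & 4 & 5 & 6 & 3 & -2\\
f_1 & 2 & 1 & 4 & 5 & 6 & 3 & 0\\
f_2 & 4 & 1 & 2 & 5 & 6 & 3 & 4\\
f_3 & 5 & 1 & 2 & 4 & 6 & 3 & 5\\
f_4 & 6 & 1 & 2 & 4 & 5 & 3 & 6
\end{array}
\]
Each row comes from the previous one by a single exchange involving $b$, and $L$ increases, so it vanishes at most once in the chain. The $6$ choices for $f(ac)$ and the $4!$ orders cut the $720$ labelings into $144$ chains of length $5$. Hence $ab$ is bad with probability at most $1/5$, to be compared with the true value $7/45$. The three edges together fail with probability at most $3/5<1$.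

\subsection*{The general estimate}
Let $S$ be a finite nonempty set, let $c\colon S\to\mathbb R$, $i\mapsto c_i$, be a choice of coefficients, and for $f\colon S\to\mathbb R$ put $L(f)=\sum_{i\in S}c_if(i)$. The \emph{top class} of $L$ is the set of $i\in S$ at which $c$ attains its maximum, the \emph{bottom class} is the set at which it attains its minimum, and an \emph{extreme class} is either of the two. Replacing $L$ by $-L$ exchanges the two classes. In the triangle the chain lost one step for the one element, other than $b$, of the top class $\{b,ac\}$. The same accounting holds in general.

\begin{lemma}\label{lem:chain}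
Let $|S|=n\ge1$, let $X$ be a set of $n$ distinct real numbers, and let $T$ be an extreme class of $L$, with $|T|=\tau$. For a uniformly random bijection $f\colon S\to X$ and every real $s$,
\[
\Pr\bigl(L(f)=s\bigr)\le\frac1{n-\tau+1}.
\]
\end{lemma}

\begin{proof}
Replacing $L$ and $s$ by $-L$ and $-s$ if necessary, we may assume that $T$ is the top class. Let $M=\max c$, fix $x\in T$, and put $U=S\setminus T$ and $m=|U|=n-\tau$. Place two bijections $S\to X$ in the same block if they agree on $T\setminus\{x\}$ and order the elements of $U$ in the same way by value.

A block is given by an injection $g\colon T\setminus\{x\}\to X$ and an ordering $y_1,\dots,y_m$ of $U$; it consists of the bijections $f$ that extend $g$ and satisfy $f(y_1)<\dots<f(y_m)$. The labels not used by $g$ form a set $R=\{r_0<r_1<\dots<r_m\}$ of $n-(\tau-1)=m+1$ numbers. A member of the block has $f(x)=r_j$ for some $j$, and it must then assign the elements of $R\setminus\{r_j\}$ to $y_1,\dots,y_m$ in increasing order. So the block consists of exactly $m+1$ bijections $f_0,\dots,f_m$, where $f_j$ extends $g$ and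
\[
f_j(x)=r_j,\qquad f_j(y_i)=\begin{cases} r_{i-1} & \text{if } i\le j,\\ r_i & \text{if } i>j.\end{cases}
\]
Let $0\le j<m$. The formula shows that $f_j$ and $f_{j+1}$ agree at $y_i$ for $i\ne j+1$, and that $f_j(x)=r_j$, $f_j(y_{j+1})=r_{j+1}$, while $f_{j+1}(x)=r_{j+1}$, $f_{j+1}(y_{j+1})=r_j$. Therefore
\[
L(f_{j+1})-L(f_j)=\bigl(M-c_{y_{j+1}}\bigr)\bigl(r_{j+1}-r_j\bigr)>0 .
\]
The first factor is positive because $y_{j+1}\notin T$, and the second because the labels are distinct. Thus $L$ takes the value $s$ at most once in each block. Every block has $m+1=n-\tau+1$ elements, and the counting principle gives the bound.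
\end{proof}

\begin{remark}\label{rem:lemma}
The climbing element must have an extreme coefficient, for otherwise the increments can have both signs. With $X=\{1,2,3\}$ and coefficients $0,1,-1$ on $x,y_1,y_2$, the chain $f_0,f_1,f_2$ gives $L=-1,-2,-1$, and a value repeats. The lemma cannot be improved in general: if $n\ge2$ and the only nonzero coefficient is $c_x=1$, then $\tau=1$ and $\Pr(L=s)=1/n$ for $s\in X$.
\end{remark}

From now on $S=V\cup E$ and $n=p+q$. The bound of Lemma~\ref{lem:chain} is less than $1/q$ exactly when $\tau\le p$, so the task becomes to find a small extreme class. We record the two cases that occur: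
\begin{equation}\label{eq:work}
\tau\le p-1\ \Longrightarrow\ \Pr(L=s)\le\frac1{q+2},\qquad\qquad \tau\le p-2\ \Longrightarrow\ \Pr(L=s)\le\frac1{q+3}.
\end{equation}

\section{Adjacent vertices}\label{sec:adjacent}

We first describe the difference of two weights for an arbitrary pair of distinct vertices $u,v$, since Sections~\ref{sec:weights} and~\ref{sec:nonadjacent} need the same description. Put $d=\deg u$, $e=\deg v$ and $t=|N(u)\cap N(v)|$, so that
\begin{equation}\label{eq:union}
d+e-t=|N(u)\cup N(v)|\le p .
\end{equation}
Let $P_u=N(u)\setminus N(v)$ and $P_v=N(v)\setminus N(u)$ be the sets of private neighbors. Let $E_u$ be the set of edges at $u$ that are not incident with $v$, and $E_v$ the set of edges at $v$ that are not incident with $u$. These four sets are pairwise disjoint, and $|P_u|=d-t$, $|P_v|=e-t$. Since $G$ is simple, the only edge that can be incident with both $u$ and $v$ is $uv$. Hence $|E_u|=d-1$, $|E_v|=e-1$ if $u,v$ are adjacent, and $|E_u|=d$, $|E_v|=e$ otherwise. With $\sigma_f(Y)=\sum_{y\in Y}f(y)$, canceling the common neighbors and the common edge gives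
\begin{equation}\label{eq:cancel}
\begin{aligned}
\sum_{x\in N(u)}f(x)-\sum_{x\in N(v)}f(x)&=\sigma_f(P_u)-\sigma_f(P_v),\\
\sum_{x\in N(u)}f(ux)-\sum_{x\in N(v)}f(vx)&=\sigma_f(E_u)-\sigma_f(E_v).
\end{aligned}
\end{equation}
Adding the two lines, we see that $w_f(u)-w_f(v)$ is the linear form with coefficient $1$ on $A=P_u\cup E_u$, coefficient $-1$ on $B=P_v\cup E_v$, and coefficient $0$ elsewhere.

One of $A$ and $B$ may be too large for \eqref{eq:work}. In a star with center $v$ and $p-1$ leaves, one of them $u$, the set $B$ consists of $p-1$ vertices and $p-2$ edges, and $2p-3>p$ once $p\ge4$; but $A=\{v\}$. The remedy is to use the end of smaller degree.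

\begin{proposition}\label{prop:edge}
Let $uv$ be an edge of $G$. The form $w_f(u)-w_f(v)$ has an extreme class with at most $p-1$ elements. Consequently, for every set $X$ of $p+q$ distinct reals, every real $s$ and a uniformly random bijection $f\colon V\cup E\to X$,
\[
\Pr\bigl(w_f(u)-w_f(v)=s\bigr)\le\frac1{q+2}.
\]
\end{proposition}

\begin{proof}
Exchanging the names of $u$ and $v$ negates the form, which preserves the sizes of its extreme classes, so we may assume $d\le e$. Since $v\in N(u)$ and $v\notin N(v)$, we have $v\in P_u\subseteq A$. So the coefficient $1$ occurs, and $A$ is the top class. By $d\le e$ and \eqref{eq:union},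
\[
|A|=(d-t)+(d-1)\le d+e-t-1\le p-1 .
\]
The probability bound follows from \eqref{eq:work}.
\end{proof}

The inequality $|A|\le p-1$ can be an equality: in the complete graph $K_p$ we have $d=p-1$ and $t=p-2$, so $|A|=1+(p-2)$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
If $q=0$, every total labeling qualifies, and $\frac2{q+2}=1$. Let $q\ge1$ and let $f$ be a uniformly random total labeling. By Proposition~\ref{prop:edge} with $X=\{1,\dots,p+q\}$ and $s=0$, each edge is bad with probability at most $\frac1{q+2}$. By the union bound, some edge is bad with probability at most $\frac q{q+2}$. So with probability at least $\frac2{q+2}>0$ no edge is bad.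
\end{proof}

\begin{remark}\label{rem:algorithm}
The density bound gives an algorithm. Sample uniform total labelings independently until one has no bad edge. The number of trials up to the first success of an event of probability $\pi$ has expectation $1/\pi$, so at most $(q+2)/2$ trials are needed in expectation, and each trial is generated and tested in polynomial time. This is a Las Vegas polynomial-time algorithm: its output is always correct and its expected running time is polynomial.
\end{remark}

\section{Weighted sums and forbidden differences}\label{sec:weights}

Proposition~\ref{prop:edge} holds for every label set and every target value $s$, and the union bound has room for $q+1$ events of probability $\frac1{q+2}$, where only $q$ were used. We may also count edge labels and vertex labels with different multipliers. For $\alpha,\beta\in\mathbb R$ put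
\[
W_f(u)=\sum_{x\in N(u)}\bigl[\alpha f(ux)+\beta f(x)\bigr].
\]
To forbid given values of a difference we must know which end is subtracted from which, so we orient the edges: the oriented edge $uv$ carries the difference $W_f(u)-W_f(v)$.

\begin{theorem}\label{thm:weights}
Let $G$ be a graph with $p$ vertices and $q\ge1$ edges. Let $X$ be any set of $p+q$ distinct real numbers, and let $\alpha,\beta\in\mathbb R$ with $(\alpha,\beta)\ne(0,0)$; if $\beta=0$, assume also that no component of $G$ is $K_2$. Fix an orientation of each edge, and for each oriented edge $uv$ let $D_{uv}\subset\mathbb R$ be a finite set, with $\sum_{uv\in E}|D_{uv}|\le q+1$. Then there is a bijection $f\colon V\cup E\to X$ with $W_f(u)-W_f(v)\notin D_{uv}$ for every edge $uv$. A uniformly random bijection has this property with probability at least $1-\frac1{q+2}\sum_{uv\in E}|D_{uv}|$.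
\end{theorem}

\begin{proof}
We claim that for every edge $uv$ the form $W_f(u)-W_f(v)$ has an extreme class with at most $p-1$ elements. Given the claim, \eqref{eq:work} bounds the probability of each event $W_f(u)-W_f(v)=s$ by $\frac1{q+2}$. The union bound over all pairs $(uv,s)$ with $s\in D_{uv}$ gives the stated probability, which is at least $1-\frac{q+1}{q+2}>0$.

By \eqref{eq:cancel}, the coefficients of the form are $\beta$ on $P_u$, $-\beta$ on $P_v$, $\alpha$ on $E_u$, $-\alpha$ on $E_v$, and $0$ on everything else. The sets $P_u\ni v$ and $P_v\ni u$ are never empty, but $E_u$ and $E_v$ may be. Negating $(\alpha,\beta)$ negates the form, and so does exchanging $u$ and $v$; neither affects the claim. So we may assume $\beta\ge0$ and name the two ends as we please. Which of the four sets carry the extreme coefficient depends on how $|\alpha|$ compares with $\beta$.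

\emph{Case $|\alpha|<\beta$.} The numbers $-\beta$, $\pm\alpha$ and $0$ are all less than $\beta$, so the top class is $P_u$. It is a set of vertices that omits $u$, so $|P_u|\le p-1$.

\emph{Case $\alpha=\beta>0$.} Here $W_f=\beta w_f$, and multiplying a form by a positive number does not change its extreme classes. The claim is Proposition~\ref{prop:edge}.

\emph{Case $\alpha=-\beta<0$.} The maximum coefficient $\beta=-\alpha$ occurs exactly on $P_u\cup E_v$. By \eqref{eq:union} this set has $(d-t)+(e-1)=|N(u)\cup N(v)|-1\le p-1$ elements.

\emph{Case $|\alpha|>\beta$ and $\max(d,e)\ge2$.} Name the ends so that $d\ge2$; then $E_u\ne\emptyset$. All coefficients lie in the interval $[-|\alpha|,|\alpha|]$, the number $\alpha$ is an endpoint of it, and $\alpha$ differs from $-\alpha$, $\pm\beta$ and $0$. So $E_u$ is an extreme class, and $|E_u|=d-1\le p-2$.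

\emph{Case $|\alpha|>\beta$ and $d=e=1$.} Now $E_u=E_v=\emptyset$, and $\alpha$ has disappeared from the form. The edge $uv$ is a component $K_2$, so the hypothesis excludes $\beta=0$, and $\beta>0$. The form is $\beta\,(f(v)-f(u))$, with top class $\{v\}$, and $1\le p-1$.

The case $|\alpha|=\beta=0$ is excluded by $(\alpha,\beta)\ne(0,0)$, so the five cases are exhaustive.
\end{proof}

Theorem~\ref{thm:main}, for $q\ge1$, is the case $X=\{1,\dots,p+q\}$, $\alpha=\beta=1$, $D_{uv}=\{0\}$. The probability estimate is attained in the smallest case: for $G=K_2$, $X=\{1,2,3\}$, $\alpha=\beta=1$ and $D_{uv}=\{1,-1\}$, the difference $f(v)-f(u)$ avoids $D_{uv}$ only when $\{f(u),f(v)\}=\{1,3\}$, which has probability $\frac13=1-\frac2{q+2}$.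

One forbidden value per edge allows each vertex to start from a prescribed offset $c(u)$. In this form the hypotheses of Theorem~\ref{thm:weights} on $\alpha$, $\beta$ and $G$ are also necessary.

\begin{corollary}\label{cor:class}
Let $G$ have at least one edge, and fix $\alpha,\beta\in\mathbb R$. The following are equivalent.
\begin{enumerate}
\item[(1)] For every set $X$ of $p+q$ distinct reals and every $c\colon V\to\mathbb R$ there is a bijection $f\colon V\cup E\to X$ with $c(u)+W_f(u)\ne c(v)+W_f(v)$ for all edges $uv$.
\item[(2)] $\beta\ne0$; or $\beta=0\ne\alpha$ and $G$ has no component $K_2$.
\end{enumerate}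
\end{corollary}

\begin{proof}
Assume (2). Orient the edges arbitrarily and take $D_{uv}=\{c(v)-c(u)\}$, so that $\sum|D_{uv}|=q$. Condition (2) is the hypothesis of Theorem~\ref{thm:weights} on $\alpha$, $\beta$ and $G$, and $W_f(u)-W_f(v)\ne c(v)-c(u)$ is the inequality in (1).

Conversely, suppose that (2) fails, and take $c\equiv0$ and any $X$. Then $\beta=0$, and either $\alpha=0$ or $G$ has a component $K_2$. If $\alpha=0$, then $W_f\equiv0$ and every edge violates the inequality; there is at least one edge. If $uv$ is a component $K_2$, then $W_f(u)=\alpha f(uv)=W_f(v)$ for every $f$. In both cases (1) fails.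
\end{proof}

\section{Nonadjacent pairs}\label{sec:nonadjacent}

We return to the weights $w_f$ and ask for more pairs of vertices to be separated. The pairs to be separated form the edges of an auxiliary graph $H$, and we want $w_f$ to be a proper coloring of $H$. Two isolated vertices of $G$ both have weight $0$ and cannot be separated, so we let $H$ live on the nonisolated vertices. A nonadjacent pair turns out to be slightly cheaper than an adjacent one. No common edge cancels, which makes the top class larger by one, but $u$ and $v$ now lie outside $N(u)\cup N(v)$, which improves \eqref{eq:union} by two.

\begin{theorem}\label{thm:nonadj}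
Let $G$ be a graph with $p$ vertices and $q$ edges, and let $H$ be any graph on the set of nonisolated vertices of $G$. Let $k_1$ of the edges of $H$ be edges of $G$ and $k_2$ be nonedges of $G$. If
\[
\frac{k_1}{q+2}+\frac{k_2}{q+3}<1
\]
(for example, if $|E(H)|\le q+1$), then for every set $X$ of $p+q$ distinct reals there is a bijection $f\colon V\cup E\to X$ for which $w_f$ is a proper coloring of $H$. In particular, if $G$ has no isolated vertices and its complement has at most two edges, then some bijection $f\colon V\cup E\to\{1,\dots,p+q\}$ makes all the weights $w_f(u)$ distinct.
\end{theorem}

\begin{proof}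
Let $f\colon V\cup E\to X$ be a uniformly random bijection. If $uv$ is an edge of both $H$ and $G$, then $\Pr(w_f(u)=w_f(v))\le\frac1{q+2}$ by Proposition~\ref{prop:edge}.

Let $uv$ be an edge of $H$ and a nonedge of $G$, named so that $d\le e$. As in Section~\ref{sec:adjacent}, the form $w_f(u)-w_f(v)$ has coefficient $1$ on $A=P_u\cup E_u$, coefficient $-1$ on $B=P_v\cup E_v$, and $0$ elsewhere, where now $|E_u|=d$. Since $u$ is not isolated, $d\ge1$, so $A$ is nonempty and is the top class. Neither $u$ nor $v$ lies in $N(u)\cup N(v)$, so
\[
|A|=(d-t)+d\le d+e-t=|N(u)\cup N(v)|\le p-2,
\]
and \eqref{eq:work} gives $\Pr(w_f(u)=w_f(v))\le\frac1{q+3}$.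

By the union bound, the two ends of some edge of $H$ receive equal weights with probability at most $\frac{k_1}{q+2}+\frac{k_2}{q+3}<1$, so a suitable $f$ exists. If $|E(H)|\le q+1$, this sum is at most $\frac{k_1+k_2}{q+2}\le\frac{q+1}{q+2}<1$.

For the last claim let $H$ be the complete graph on $V$, so that $k_1=q$ and $k_2\le2$. Then
\[
\frac{k_1}{q+2}+\frac{k_2}{q+3}\le\frac q{q+2}+\frac2{q+3}=\frac{q^2+5q+4}{q^2+5q+6}=1-\frac2{(q+2)(q+3)}<1,
\]
and a proper coloring of the complete graph gives distinct values to all vertices.
\end{proof}

The gain from $q+2$ to $q+3$ is what admits the second nonedge, since $\frac q{q+2}+\frac2{q+2}=1$. With three nonedges the sum becomes $\frac{q^2+6q+6}{q^2+5q+6}>1$ for $q\ge1$, and the union bound gives no information.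

We do not claim that the density $2/(q+2)$ in Theorem~\ref{thm:main} or the bound $\sum|D_{uv}|\le q+1$ in Theorem~\ref{thm:weights} is best possible. For the triangle the theorem guarantees a density of $2/5$, while Example~\ref{ex:triangle} gives $2/3$.

\begin{thebibliography}{9}

\bibitem{LSG}
Gee-Choon Lau, Wai Chee Shiu and Zhen Bin Gao,
\emph{A novel approach to determining chromatic number induced by labelings},
arXiv:2608.17334 (2026).

\end{thebibliography}
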